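\title{Equivariant holomorphic maps to Hermitian symmetric domains and lattices}

\begin{abstract}
Let $\mathcal M$ be a smooth quasi-projective variety, $\mathbb D$ a Hermitian symmetric domain of noncompact type, $\rho\colon\pi_1(\mathcal M)\to\operatorname{Aut}(\mathbb D)$ a homomorphism with discrete image $\Gamma$, and $p$ a $\rho$-equivariant holomorphic map from the universal cover of $\mathcal M$ to $\mathbb D$ that is generically locally biholomorphic. We prove that $\Gamma$ is a lattice. The induced map to the quotient of $\mathbb D$ need not be proper, but the Schwarz lemma controls it near the boundary of $\mathcal M$ well enough for Stokes' theorem to hold, and this gives it a positive degree. We also prove a degree formula, a sharp bound for the covolume in terms of the log canonical bundle, a version for maps of arbitrary rank from quasi-K\"ahler manifolds, and a converse.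
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $\mathbb D$ be a Hermitian symmetric domain of noncompact type and of complex dimension $n\ge 1$, for instance the unit disc $\Delta$, a polydisc or a ball, and let $G=\operatorname{Aut}(\mathbb D)$ be its group of biholomorphisms. A discrete subgroup $\Lambda\subset G$ is a \emph{lattice} if $\Lambda\backslash G$ carries a finite nonzero $G$-invariant measure; equivalently, $\Lambda\backslash\mathbb D$ has finite volume for the $G$-invariant volume form of $\mathbb D$ (Lemma~\ref{lem:covol}).

Let $\mathcal M$ be a connected smooth quasi-projective complex variety with universal cover $\mathcal M^u$, on which $\pi_1(\mathcal M)$ acts by deck transformations. Let $\rho\colon\pi_1(\mathcal M)\to G$ be a homomorphism and $p\colon\mathcal M^u\to\mathbb D$ a holomorphic map that is \emph{$\rho$-equivariant}: $p(\gamma\cdot x)=\rho(\gamma)\,p(x)$ for all $\gamma\in\pi_1(\mathcal M)$ and $x\in\mathcal M^u$. Put $\Gamma=\rho(\pi_1(\mathcal M))$. The conjecture posed in \cite{YZ} is that $\Gamma$ is a lattice as soon as it is discrete and $p$ is locally biholomorphic at generic points. It is known that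 if $\Gamma$ is contained in an arithmetic subgroup of $G$, then it has finite index there. We prove the conjecture without using this fact.

\begin{theorem}\label{thm:A}
Let $(\mathcal M,\rho,p)$ be as above. Assume that $p$ is locally biholomorphic at generic points of $\mathcal M^u$ and that $\Gamma=\rho(\pi_1(\mathcal M))$ is discrete in $\operatorname{Aut}(\mathbb D)$. Then $\Gamma$ is a lattice in $\operatorname{Aut}(\mathbb D)$.
\end{theorem}

To see why one expects this, suppose that $\Gamma$ is torsion-free. Then $X=\Gamma\backslash\mathbb D$ is a complex manifold, $p$ descends to a holomorphic map $f\colon\mathcal M\to X$ between manifolds of the same dimension, and the question is whether the image of an algebraic variety, which is a finite object, can be an open piece of a manifold of infinite volume. If $\mathcal M$ is compact, it cannot: $f$ is proper, so it has a degree; the degree is positive, because $f$ preserves orientation at regular points and its image has interior points; so $f$ is onto and $X$ is compact.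

For noncompact $\mathcal M$ this argument breaks down, because $f$ need be neither proper nor onto.

\begin{example}\label{ex:punct}
Let $Y=\Gamma\backslash\Delta$ be a compact curve of genus $g\ge2$ and let $\mathcal M\subset Y$ be the complement of $s\ge1$ points. Let $\rho\colon\pi_1(\mathcal M)\to\pi_1(Y)=\Gamma$ be the natural surjection and $p$ a lift of the inclusion to the universal covers. Then $f$ is the inclusion $\mathcal M\subset Y$.
\end{example}

In this example almost every point still has exactly one preimage, and this is the property that survives in general. The degree of a proper map is the constant $c$ with $\int f^*\alpha=c\int\alpha$ for compactly supported top-degree forms $\alpha$, and its existence uses properness only through the identity $\int f^*d\eta=0$. We prove this identity by other means. By the Schwarz lemma, $f$ is Lipschitz for a Poincar\'e-type metric near the boundary of $\mathcal M$; this metric has finite volume and admits cutoff functions with small gradient, so the boundary terms in Stokes' theorem tend to zero. Then $c\cdot\operatorname{vol}(X)=\int_{\mathcal M}f^*\mathrm{vol}<\infty$ with $c>0$.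

Section~\ref{sec:degree} isolates the degree argument, and Section~\ref{sec:curves} carries out the whole proof for curves. Sections~\ref{sec:group}--\ref{sec:stokes} prove Theorem~\ref{thm:A}, and Section~\ref{sec:hyp} examines its hypotheses. The method gives more: a degree formula and a sharp covolume bound (Theorem~\ref{thm:B}), a finite-volume statement for maps of arbitrary rank from quasi-K\"ahler manifolds (Theorem~\ref{thm:C}), and a converse (Proposition~\ref{prop:D}).

\section{A degree for maps that are not proper}\label{sec:degree}

Complex manifolds carry their canonical orientation. A top-degree form is \emph{nonnegative} if it is a nonnegative multiple of the orientation. A holomorphic map between manifolds of the same dimension pulls nonnegative forms back to nonnegative forms, since its real Jacobian is the squared modulus of its complex Jacobian.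

\begin{lemma}\label{lem:degree}
Let $f\colon N\to X$ be a holomorphic map of complex manifolds of dimension $n$, with $X$ connected, and let $\mathrm{vol}$ be a smooth positive $2n$-form on $X$. Assume that $f$ is locally biholomorphic at some point and that
\begin{enumerate}
\item[(i)] $\int_N f^*\mathrm{vol}<\infty$;
\item[(ii)] $\int_N f^*d\eta=0$ for every smooth compactly supported $(2n-1)$-form $\eta$ on $X$.
\end{enumerate}
Then there is an integer $c\ge1$ such that $\#f^{-1}(y)=c$ for almost every $y\in X$, and $c\int_X\mathrm{vol}=\int_Nf^*\mathrm{vol}$. In particular $\int_X\mathrm{vol}<\infty$.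
\end{lemma}

\begin{proof}
A smooth compactly supported real $2n$-form on $X$ is $\alpha=\psi\,\mathrm{vol}$ with $\psi$ bounded, so $T(\alpha)=\int_Nf^*\alpha$ converges absolutely by (i). On a connected oriented manifold, a compactly supported top-degree form of integral zero is $d\eta$ with $\eta$ compactly supported. Fix $\alpha_0$ with $\int_X\alpha_0=1$ and put $c=T(\alpha_0)$. For any $\alpha$, the form $\alpha-(\int_X\alpha)\alpha_0$ has integral zero, so $T$ kills it by (ii), and
\begin{equation}\label{eq:deg}
\int_Nf^*\alpha=c\int_X\alpha .
\end{equation}

To identify $c$, let $\Sigma\subset N$ be the set of critical points of $f$. The form $f^*\mathrm{vol}$ vanishes on $\Sigma$, and $f(\Sigma)$ has measure zero by Sard's theorem. Partition $N\setminus\Sigma$ into countably many Borel sets, each inside an open set that $f$ maps biholomorphically onto its image. Changing variables on each piece and summing gives the area formula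
\[
\int_Nf^*(\psi\,\mathrm{vol})=\int_X\psi(y)\,\#f^{-1}(y)\,\mathrm{vol}\qquad(\psi\ge0).
\]
By \eqref{eq:deg} the right side equals $c\int_X\psi\,\mathrm{vol}$ for all smooth compactly supported $\psi\ge0$. Hence $\#f^{-1}(y)$ is locally integrable and equals $c$ almost everywhere. It is at least $1$ on a nonempty open set, because $f$ is somewhere locally biholomorphic, so $c$ is an integer $\ge1$. Finally take smooth compactly supported functions $0\le\psi_k\uparrow1$ on $X$ and let $k\to\infty$ in \eqref{eq:deg} with $\alpha=\psi_k\,\mathrm{vol}$, using monotone convergence on both sides.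
\end{proof}

Condition (i) alone is not enough: the inclusion of $\{|z|<\frac12\}$ into the hyperbolic disc satisfies (i), and the target has infinite area. Condition (ii) says that the image of $f$ has no edge.

\section{The case of curves}\label{sec:curves}

Let $\mathbb D=\Delta$ with the hyperbolic metric $h=4|d\zeta|^2/(1-|\zeta|^2)^2$ of curvature $-1$ and its area form $\mathrm{vol}$. Let $\mathcal M$ be a compact curve minus $s$ points, and assume for simplicity that $\Gamma$ is torsion-free. Then $f\colon\mathcal M\to X=\Gamma\backslash\Delta$ is a nonconstant holomorphic map, and we verify (i) and (ii).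

Choose disjoint coordinate discs $\{|z|<1\}$ centered at the punctures. The universal cover of $\Delta^*=\{0<|z|<1\}$ is the upper half plane $\mathbb H$, via $z=e^{iw}$, and $f|_{\Delta^*}$ lifts to a holomorphic map $\mathbb H\to\Delta$. By the Schwarz--Pick lemma the lift does not increase hyperbolic lengths. Since $|dw|=|dz|/|z|$ and $\operatorname{Im}w=-\log|z|$, this reads
\[
f^*h\le g:=\frac{|dz|^2}{|z|^2\log^2|z|}\qquad\text{on }\Delta^* .
\]
The metric $g$ has a cusp at $0$, with two consequences. The area near the puncture is finite:
\begin{equation}\label{eq:cusp}
\int_{0<|z|<1/2}\frac{dA}{|z|^2\log^2|z|}=2\pi\int_0^{1/2}\frac{dr}{r\log^2r}=\frac{2\pi}{\log2},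
\end{equation}
where $dA$ is Lebesgue measure. And the circle $|z|=\varepsilon$ is short: its $g$-length is $2\pi/|\log\varepsilon|$.

Let $\mathcal M_\varepsilon$ be the compact surface obtained from $\mathcal M$ by removing the punctured discs $0<|z|<\varepsilon$. Then $\int_{\mathcal M}f^*\mathrm{vol}\le\int_{\mathcal M_{1/2}}f^*\mathrm{vol}+2\pi s/\log2$, which is (i). If $\eta$ is a compactly supported $1$-form on $X$, then $|\eta(v)|\le C|v|_h$ for some $C$, and
\[
\Big|\int_{\mathcal M_\varepsilon}f^*d\eta\Big|=\Big|\int_{\partial\mathcal M_\varepsilon}f^*\eta\Big|\le C\,s\,\frac{2\pi}{|\log\varepsilon|}\longrightarrow0\qquad(\varepsilon\to0).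
\]
The left side tends to $|\int_{\mathcal M}f^*d\eta|$, which converges absolutely by (i). This is (ii), and Lemma~\ref{lem:degree} shows that $X$ has finite area. We never needed to know whether $f(z)$ converges or escapes as $z\to0$.

Three things change in general. Torsion in $\Gamma$ must be removed. The boundary becomes a divisor with normal crossings, and $g$ becomes a product metric in charts. The hypersurfaces $\partial\mathcal M_\varepsilon$ are awkward near the crossings, so we replace them by cutoff functions. The right variable for a cutoff is visible here: a radial segment has $g$-length $\int dr/(r|\log r|)$, so $\log|\log|z||$ measures the distance into the cusp. It tends to infinity at the puncture, and its differential has $g$-norm $1$.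

\section{Covolumes and the reduction to a map of manifolds}\label{sec:group}

\subsection{The domain and its group}
We use the following standard facts.
\begin{enumerate}
\item[(D1)] $\mathbb D$ can be realized as a bounded convex domain in $\mathbb C^n$ that contains the origin $o$ and is invariant under $\zeta\mapsto e^{it}\zeta$, $t\in\mathbb R$. We fix such a realization.
\item[(D2)] $G$ is a Lie group with finitely many components, its identity component $G^0$ is semisimple, and $G$ acts transitively and properly on $\mathbb D$: for compact $Q\subset\mathbb D$ the set $\{g: gQ\cap Q\ne\emptyset\}$ is compact.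
\item[(D3)] Let $B(\zeta)=\sum_k|\phi_k(\zeta)|^2$ be the Bergman kernel on the diagonal, where $(\phi_k)$ is an orthonormal basis of the square-integrable holomorphic functions. Then $B(g\zeta)|\det g'(\zeta)|^2=B(\zeta)$ for $g\in G$, and $\omega_h=i\partial\bar\partial\log B$ is a $G$-invariant K\"ahler form.
\end{enumerate}
Let $h(v,v)=\omega_h(v,iv)$ be the Bergman metric and $\mathrm{vol}=\omega_h^n/n!$ its volume form. For the disc, $B=\pi^{-1}(1-|\zeta|^2)^{-2}$ and $\omega_h=2i\,d\zeta\wedge d\bar\zeta/(1-|\zeta|^2)^2$, so $h$ is the metric of Section~\ref{sec:curves}.

The group $G$ is unimodular: the modular character $G\to\mathbb R_{>0}$ is trivial on the semisimple group $G^0$, so its image is a finite subgroup of $\mathbb R_{>0}$. The map $g\mapsto g\cdot o$ is proper, so it pushes a Haar measure forward to a $G$-invariant Radon measure on $\mathbb D$, which is a multiple of $\mathrm{vol}$. Let $\mu$ be the Haar measure whose image is $\mathrm{vol}$.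

A discrete subgroup $\Lambda$ may have fixed points on $\mathbb D$, but it acts freely on $G$, so we define its covolume there. A \emph{fundamental set} for $\Lambda$ is a Borel set $\mathcal F\subset G$ meeting each coset $\Lambda g$ exactly once. Put $\operatorname{vol}(\Lambda\backslash\mathbb D)=\mu(\mathcal F)$. This does not depend on $\mathcal F$: since $\Lambda$ is countable, $\mu(\mathcal F)=\sum_\lambda\mu(\mathcal F\cap\lambda\mathcal F')=\sum_\lambda\mu(\lambda^{-1}\mathcal F\cap\mathcal F')=\mu(\mathcal F')$.

\begin{lemma}\label{lem:covol}
Let $\Lambda\subset G$ be a discrete subgroup.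
\begin{enumerate}
\item[(a)] $\operatorname{vol}(\Lambda\backslash\mathbb D)>0$, and $\Lambda$ is a lattice if and only if $\operatorname{vol}(\Lambda\backslash\mathbb D)<\infty$.
\item[(b)] If $\Lambda_1\subset\Lambda$ is a subgroup, then $\operatorname{vol}(\Lambda_1\backslash\mathbb D)=[\Lambda:\Lambda_1]\operatorname{vol}(\Lambda\backslash\mathbb D)$. In particular a discrete group containing a lattice is a lattice.
\item[(c)] If $\Lambda$ is torsion-free, it acts freely and properly discontinuously on $\mathbb D$, and $\operatorname{vol}(\Lambda\backslash\mathbb D)$ is the integral over the manifold $\Lambda\backslash\mathbb D$ of the form induced by $\mathrm{vol}$.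
\end{enumerate}
\end{lemma}

\begin{proof}
(a) $G$ is the countable union of the sets $\lambda\mathcal F$, so $\mu(\mathcal F)>0$. As $\mu$ is bi-invariant, $\mu|_{\mathcal F}$ defines a right-invariant Radon measure on $\Lambda\backslash G$, and such a measure is unique up to a factor.

(b) If $\lambda$ runs over representatives of $\Lambda_1\backslash\Lambda$, the disjoint union of the sets $\lambda\mathcal F$ is a fundamental set for $\Lambda_1$.

(c) A discrete subgroup is closed and meets compact sets in finite sets. So by (D2) the action is properly discontinuous and stabilizers are finite, hence trivial. Let $E\subset\mathbb D$ be a Borel set meeting each orbit once. By freeness, every $g\in G$ has exactly one $\lambda\in\Lambda$ with $\lambda^{-1}g\cdot o\in E$. So $\{g:g\cdot o\in E\}$ is a fundamental set, and its measure is $\int_E\mathrm{vol}$.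
\end{proof}

To remove torsion we need $G$ to be linear.

\begin{lemma}\label{lem:linear}
The adjoint representation of $G$ on $\operatorname{Lie}(G)$ is faithful. Hence every finitely generated subgroup of $G$ has a torsion-free subgroup of finite index.
\end{lemma}

\begin{proof}
Let $\operatorname{Ad}(g)=1$. Then $g$ commutes with all one-parameter subgroups, hence with $G^0$. By (D1), $-\mathrm{id}\in G^0$. For $x=a\cdot o$ with $a\in G$, the element $s_x=a(-\mathrm{id})a^{-1}$ lies in $G^0$ and fixes only $x$. From $s_x(gx)=g(s_xx)=gx$ we get $gx=x$ for all $x$, so $g=1$. The second claim is Selberg's lemma: a finitely generated subgroup of $\mathrm{GL}_N(\mathbb C)$ has a torsion-free subgroup of finite index.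
\end{proof}

\subsection{The standing setting}\label{sub:setting}
Sections~\ref{sec:poincare} and~\ref{sec:stokes} are written in a generality that also serves Theorem~\ref{thm:C}. Let $\overline{\mathcal M}$ be a connected compact complex manifold of dimension $m$, not necessarily equal to $n$, and let $D=\bigcup_\kappa D_\kappa$ be a simple normal crossings (SNC) divisor: the components $D_\kappa$ are smooth, and near each point the components through it are distinct coordinate hyperplanes. Let $\mathcal M=\overline{\mathcal M}\setminus D$, let $\rho\colon\pi_1(\mathcal M)\to G$ have discrete image $\Gamma$, and let $p\colon\mathcal M^u\to\mathbb D$ be holomorphic and $\rho$-equivariant. By Hironaka's theorem a smooth quasi-projective variety is of this form, with $\overline{\mathcal M}$ projective.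

The pair $(\overline{\mathcal M},D)$ can be triangulated, and the complement of a subcomplex in a finite complex is homotopy equivalent to a finite complex. So $\pi_1(\mathcal M)$ and $\Gamma$ are finitely generated, and Lemma~\ref{lem:linear} provides torsion-free subgroups of finite index in $\Gamma$. Fix any such subgroup $\Gamma'$ and put $\delta=[\Gamma:\Gamma']$. Let
\[
q\colon\mathbb D\to X=\Gamma'\backslash\mathbb D,\qquad \sigma\colon\mathcal M'=\rho^{-1}(\Gamma')\backslash\mathcal M^u\to\mathcal M
\]
be the projections. By Lemma~\ref{lem:covol}(c), $X$ is a connected complex manifold, to which $h,\omega_h,\mathrm{vol}$ descend. The covering $\sigma$ is connected, of degree $[\pi_1(\mathcal M):\rho^{-1}(\Gamma')]=\delta$. The map $q\circ p$ is invariant under $\rho^{-1}(\Gamma')$, so it induces a holomorphic map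
\[
f\colon\mathcal M'\to X .
\]
By equivariance, the pullback under $p$ of a $G$-invariant tensor is $\pi_1(\mathcal M)$-invariant and descends to $\mathcal M$. We write $h_{\mathcal M}$ for the semidefinite tensor induced by $p^*h$, so that $f^*h=\sigma^*h_{\mathcal M}$, and we keep the names $p^*\omega_h$ and $p^*\mathrm{vol}$ for the induced forms on $\mathcal M$.

\section{Poincar\'e metrics near the boundary}\label{sec:poincare}

Each point of $\overline{\mathcal M}$ is the center of a coordinate polydisc $U\cong\Delta^m$ with $U\cap\mathcal M=(\Delta^*)^a\times\Delta^{m-a}$, where $0\le a\le m$, such that each $D_\kappa$ either misses $U$ or meets it in exactly one hyperplane $\{z_j=0\}$, $j\le a$. Put $U(\frac12)=\{|z_j|<\frac12\text{ for all }j\}$, whose closure is a compact subset of $U$. On $U\cap\mathcal M$ let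
\[
g_U=\sum_{j\le a}\frac{|dz_j|^2}{|z_j|^2\log^2|z_j|}+\sum_{j>a}\frac{|dz_j|^2}{(1-|z_j|^2)^2}.
\]
Since $r|\log r|\le e^{-1}$ on $(0,1)$, the metric $g_U$ dominates the Euclidean metric $\sum_j|dz_j|^2$. Its volume form is the product of the area forms of the factors, so $U(\frac12)\cap\mathcal M$ has finite $g_U$-volume by \eqref{eq:cusp}. Cover $\overline{\mathcal M}$ by finitely many sets $U_\nu(\frac12)$, and write $g_\nu=g_{U_\nu}$ and $V_\nu=U_\nu(\frac12)\cap\mathcal M$. We do not glue the $g_\nu$ to one metric; all estimates are made chart by chart.

For a Riemannian metric $g$ and a form $\beta$ of degree $b$, let $|\beta|_g$ be the function whose value at a point is the least $C$ with $|\beta(v_1,\dots,v_b)|\le C\prod_k|v_k|_g$ there. Then $|\beta\wedge\beta'|_g\le\binom{b+b'}{b}|\beta|_g|\beta'|_g$, and a top-degree form is $\pm|\beta|_g$ times the volume form of $g$. Because $g_\nu$ dominates the Euclidean metric and $U_\nu(\frac12)$ is relatively compact in $U_\nu$,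
\begin{equation}\label{eq:smooth}
\sup_{V_\nu}|\theta|_{g_\nu}<\infty\quad\text{for every smooth form $\theta$ on $U_\nu$.}
\end{equation}

\begin{lemma}[Schwarz estimate]\label{lem:schwarz}
There is a constant $C_0$, depending only on $\mathbb D$ and $m$, with $h_{\mathcal M}\le C_0\,g_U$ on $U\cap\mathcal M$.
\end{lemma}

\begin{proof}
The universal cover of $U\cap\mathcal M$ is $P=\mathbb H^a\times\Delta^{m-a}$, with $z_j=e^{iw_j}$ for $j\le a$, and $g_U$ pulls back to
\[
g_P=\sum_{j\le a}\frac{|dw_j|^2}{(\operatorname{Im}w_j)^2}+\sum_{j>a}\frac{|dz_j|^2}{(1-|z_j|^2)^2}.
\]
As $P$ is simply connected, $P\to U\cap\mathcal M\subset\mathcal M$ lifts to $\mathcal M^u$. Composing with $p$ gives a holomorphic map $\varphi\colon P\to\mathbb D$ such that $\varphi^*h$ is the pullback of $h_{\mathcal M}$. So it suffices to show $\varphi^*h\le C_0g_P$ for every holomorphic $\varphi\colon P\to\mathbb D$.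

Both sides are homogeneous, so we move to the origins. Given $x\in P$, choose M\"obius maps of $\Delta$ onto the factors of $P$ whose product $\Phi\colon\Delta^m\to P$ sends $0$ to $x$. At $0$ we have $\Phi^*g_P=4\sum_{j\le a}|dt_j|^2+\sum_{j>a}|dt_j|^2\ge\sum_j|dt_j|^2$. Choose $g\in G$ with $g\varphi(x)=o$ and put $\psi=g\circ\varphi\circ\Phi$. Then $\psi(0)=o$ and $\psi^*h=\Phi^*\varphi^*h$. If $\mathbb D$ lies in the Euclidean ball of radius $R$, the Cauchy formula gives $|\partial\psi/\partial t_j(0)|\le R$, so $|d\psi_0(v)|^2\le R^2(\sum_j|v_j|)^2\le mR^2|v|^2$. If $h(u,u)\le A|u|^2$ at $o$, then $C_0=AmR^2$ works.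
\end{proof}

\begin{lemma}[cutoff functions]\label{lem:cutoff}
There are smooth compactly supported functions $\chi_k\colon\mathcal M\to[0,1]$, $k\ge1$, and a constant $C$ such that $\chi_k\to1$ pointwise and $|d\chi_k|_{g_\nu}\le C/k$ on $V_\nu$ for all $\nu$.
\end{lemma}

\begin{proof}
If $D=\emptyset$ take $\chi_k=1$. Otherwise we globalize the function $\log|\log|z||$ of Section~\ref{sec:curves}, replacing $|z|$ by the norm of a section. Let $s_\kappa$ be the canonical section of $\mathcal O(D_\kappa)$, and choose a smooth Hermitian metric with $|s_\kappa|^2\le e^{-1}$. Put
\[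
\tau=\sum_\kappa\tau_\kappa,\qquad\tau_\kappa=\log(-\log|s_\kappa|^2)\ge0 .
\]
Then $\tau$ is smooth on $\mathcal M$ and tends to $+\infty$ at $D$, so its sublevel sets are compact. We bound $|d\tau_\kappa|_{g_\nu}$ on $V_\nu$.

If $D_\kappa\cap U_\nu=\emptyset$, then $\tau_\kappa$ is smooth on $U_\nu$ and \eqref{eq:smooth} applies. If $D_\kappa\cap U_\nu=\{z_j=0\}$, then $\log|s_\kappa|^2=\log|z_j|^2+\phi$ with $\phi$ smooth on $U_\nu$. By \eqref{eq:smooth} there is $C_1$ with $|\phi|\le C_1$ and $|d\phi|_{g_\nu}\le C_1$ on $V_\nu$. Put $\ell=|\log|z_j||$. From $d\log|z_j|^2=2\operatorname{Re}(dz_j/z_j)$ and $|dz_j(v)|\le|z_j|\,\ell\,|v|_{g_\nu}$ we get $|d\log|s_\kappa|^2|_{g_\nu}\le2\ell+C_1$, while $-\log|s_\kappa|^2\ge\max(1,2\ell-C_1)$. Hence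
\[
|d\tau_\kappa|_{g_\nu}\le\frac{2\ell+C_1}{\max(1,2\ell-C_1)} .
\]
For $\ell\ge C_1$ the right side is at most $3\ell/\ell=3$, and for $\ell\le C_1$ it is at most $3C_1$.

So $|d\tau|_{g_\nu}\le C_2$ on $V_\nu$ for all $\nu$. Let $\chi\colon\mathbb R\to[0,1]$ be smooth, equal to $1$ on $(-\infty,1]$ and to $0$ on $[2,\infty)$, and put $\chi_k=\chi(\tau/k)$. Then $|d\chi_k|_{g_\nu}\le C_2\sup|\chi'|/k$.
\end{proof}

\section{Stokes' theorem for $f$ and the proof of Theorem~\ref{thm:A}}\label{sec:stokes}

For a form $\beta$ on $\mathcal M'$ put $\|\beta\|=\max_\nu\sup_{\sigma^{-1}(V_\nu)}|\beta|_{\sigma^*g_\nu}$. Let $v_0$ be the sum of the $g_\nu$-volumes of the $V_\nu$, which is finite. Since the $V_\nu$ cover $\mathcal M$ and $\sigma$ has degree $\delta$,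
\begin{equation}\label{eq:int}
\int_{\mathcal M'}|\beta|\le\delta\,v_0\,\|\beta\|\qquad\text{if }\deg\beta=2m .
\end{equation}
Call a form $\beta$ on $X$ \emph{bounded} if $\sup_X|\beta|_h<\infty$. Compactly supported smooth forms are bounded, and so are the powers $\omega_h^r$, whose norms are constant by homogeneity. If $\beta$ is bounded of degree $b$, Lemma~\ref{lem:schwarz} gives, over $V_\nu$,
\[
|(f^*\beta)(v_1,\dots,v_b)|\le\sup_X|\beta|_h\prod_k|f_*v_k|_h\le C_0^{b/2}\sup_X|\beta|_h\prod_k|v_k|_{\sigma^*g_\nu},
\]
that is, $\|f^*\beta\|\le C_0^{b/2}\sup_X|\beta|_h$. The auxiliary form $\theta$ below is $1$ in the proof of Theorem~\ref{thm:A}, and a power of a K\"ahler form in Section~\ref{sec:rank}.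

\begin{proposition}\label{prop:stokes}
In the setting of Section~\ref{sub:setting}, let $\theta$ be a smooth form on $\overline{\mathcal M}$.
\begin{enumerate}
\item[(a)] There is a constant $C_\theta$ such that $\int_{\mathcal M'}|f^*\beta\wedge\sigma^*\theta|\le C_\theta\sup_X|\beta|_h$ for every bounded smooth form $\beta$ on $X$ with $\deg\beta+\deg\theta=2m$.
\item[(b)] If $\theta$ is closed, then $\int_{\mathcal M'}f^*d\eta\wedge\sigma^*\theta=0$ for every smooth compactly supported form $\eta$ on $X$ with $\deg\eta+1+\deg\theta=2m$.
\end{enumerate}
\end{proposition}

\begin{proof}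
(a) We have $\|\sigma^*\theta\|<\infty$ by \eqref{eq:smooth}. Combine the bound for $\|f^*\beta\|$, the product inequality and \eqref{eq:int}.

(b) The covering $\sigma$ is finite, hence proper, so $(\chi_k\circ\sigma)\,f^*\eta\wedge\sigma^*\theta$ has compact support in $\mathcal M'$. Stokes' theorem and $d\theta=0$ give
\[
\int_{\mathcal M'}(\chi_k\circ\sigma)\,f^*d\eta\wedge\sigma^*\theta=-\int_{\mathcal M'}\sigma^*d\chi_k\wedge f^*\eta\wedge\sigma^*\theta .
\]
By Lemma~\ref{lem:cutoff}, $\|\sigma^*d\chi_k\|\le C/k$, while $\|f^*\eta\|$ and $\|\sigma^*\theta\|$ are finite. So the right side is $O(1/k)$ by \eqref{eq:int}. The left side tends to $\int_{\mathcal M'}f^*d\eta\wedge\sigma^*\theta$ by (a) and dominated convergence.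
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Since $p$ is somewhere locally biholomorphic, $m=n$ and $f$ is somewhere locally biholomorphic. Proposition~\ref{prop:stokes} with $\theta=1$ gives the hypotheses of Lemma~\ref{lem:degree} for $f\colon\mathcal M'\to X$: part (a) with $\beta=\mathrm{vol}$ is (i), and part (b) is (ii). So $X=\Gamma'\backslash\mathbb D$ has finite volume. By Lemma~\ref{lem:covol}, $\Gamma'$ is a lattice, and so is the discrete group $\Gamma\supset\Gamma'$.
\end{proof}

\section{The role of the hypotheses}\label{sec:hyp}

\emph{Local biholomorphism} is used at one point only, to get $m=n$ and $c>0$. Without it, take $p$ constant and $\rho$ trivial: the trivial group is not a lattice.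

\emph{Quasi-projectivity} is used through the compactification, which makes $\Gamma$ finitely generated and covers $\mathcal M$ by finitely many sets $V_\nu$ of finite volume. Without it, take $\mathcal M=\Delta^*$, $\mathbb D=\mathbb H$, $p=\mathrm{id}$, and $\Gamma$ generated by $w\mapsto w+2\pi$. Then $X=\Delta^*$ has infinite area, since $\int dr/(r\log^2r)$ diverges at $r=1$.

\emph{Discreteness} is used to make $X$ a manifold. It does not follow from the other hypotheses, so it cannot be dropped.

\begin{example}
Let $\mathcal M=\mathbb P^1\setminus\{0,1,\infty\}$. Take a geodesic triangle in $\Delta$ with an angle $\pi\alpha$, $\alpha$ irrational, at a vertex $v$, and map $\mathbb H$ conformally onto its interior, sending $0,1,\infty$ to the vertices and $0$ to $v$. Schwarz reflection across $(-\infty,0)$, $(0,1)$, $(1,\infty)$ continues this map along every path in $\mathcal M$, as a locally biholomorphic map with values in $\Delta$. A branch on $\mathbb H$ differs from the original one by an even number of reflections in the sides, that is, by an element of $\operatorname{Aut}(\Delta)$. This defines $p$ and $\rho$. A small loop around $0$ goes to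 the product of the reflections in the two sides through $v$, a rotation by $\pm2\pi\alpha$. Its powers form an infinite subset of the compact stabilizer of $v$, so $\Gamma$ is not discrete.
\end{example}

\section{Degree formula and covolume bound}\label{sec:bound}

For a line bundle $L$ on a projective manifold of dimension $n$, the \emph{volume} is $\operatorname{vol}(L)=\limsup_k n!\,h^0(kL)/k^n$, and $L$ is \emph{big} if $\operatorname{vol}(L)>0$. If $L$ is ample, $\operatorname{vol}(L)=L^n$ by the asymptotic Riemann--Roch theorem. Covolumes are those of Lemma~\ref{lem:covol}; thus $\operatorname{vol}(\Gamma\backslash\mathbb D)=\operatorname{vol}(\Gamma'\backslash\mathbb D)/[\Gamma:\Gamma']$.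

\begin{theorem}\label{thm:B}
Under the hypotheses of Theorem~\ref{thm:A}, with $f\colon\mathcal M'\to X$ as in Section~\ref{sub:setting}:
\begin{enumerate}
\item[(1)] There is an integer $c\ge1$, independent of $\Gamma'$, such that $\#f^{-1}(y)=c$ for almost every $y\in X$. In particular $f(\mathcal M')$ has full measure in $X$. Moreover $c\cdot\operatorname{vol}(\Gamma\backslash\mathbb D)=\int_{\mathcal M}p^*\mathrm{vol}$.
\item[(2)] If $\Lambda\subset\operatorname{Aut}(\mathbb D)$ is any discrete subgroup containing $\Gamma$, then $[\Lambda:\Gamma]<\infty$ and $c\,[\Lambda:\Gamma]\operatorname{vol}(\Lambda\backslash\mathbb D)=\int_{\mathcal M}p^*\mathrm{vol}$.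
\item[(3)] For any smooth projective compactification $\overline{\mathcal M}$ of $\mathcal M$ with SNC boundary $D$ and any $\Lambda$ as in {\rm(2)},
\[
c\,[\Lambda:\Gamma]\cdot n!\operatorname{vol}(\Lambda\backslash\mathbb D)\le(2\pi)^n\operatorname{vol}(K_{\overline{\mathcal M}}+D).
\]
In particular $K_{\overline{\mathcal M}}+D$ is big. The constant is sharp for every $\mathbb D$.
\end{enumerate}
\end{theorem}

Part (2) extends the finite-index statement recalled in the introduction from arithmetic to arbitrary discrete $\Lambda$. Example~\ref{ex:punct} shows that ``full measure'' in (1) cannot be replaced by ``onto''.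

\begin{proof}[Proof of {\rm(1)} and {\rm(2)}]
Lemma~\ref{lem:degree} gives $c$ and $c\operatorname{vol}(X)=\int_{\mathcal M'}f^*\mathrm{vol}=\delta\int_{\mathcal M}p^*\mathrm{vol}$. Dividing by $\delta$ gives the formula in (1). Since $0<\operatorname{vol}(\Gamma\backslash\mathbb D)<\infty$, the formula determines $c$ without reference to $\Gamma'$. For (2), Lemma~\ref{lem:covol} gives $\operatorname{vol}(\Gamma\backslash\mathbb D)=[\Lambda:\Gamma]\operatorname{vol}(\Lambda\backslash\mathbb D)$, with finite left side and $\operatorname{vol}(\Lambda\backslash\mathbb D)>0$.
\end{proof}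

By (2), part (3) amounts to bounding $\int_{\mathcal M}p^*\omega_h^n$. A volume form is a metric on the canonical bundle, and on $\mathbb D$ the curvature of the metric given by $\omega_h^n$ is $\omega_h$ itself. So $p^*\omega_h^n$ should define a metric of positive curvature whose curvature form has top power $p^*\omega_h^n$. It degenerates where $p$ ramifies and along $D$, so we need singular metrics, and the growth allowed by Lemma~\ref{lem:schwarz} singles out the bundle $K_{\overline{\mathcal M}}+D$. We recall three facts.

\begin{enumerate}
\item[(S1)] A \emph{singular Hermitian metric} on a line bundle $L$ is given in local holomorphic frames $\xi$ by $|\xi|^2=e^{-\phi}$ with $\phi\in L^1_{\mathrm{loc}}$. Its curvature current, locally $i\partial\bar\partial\phi$, is closed, represents $2\pi c_1(L)$, and is positive if the $\phi$ are plurisubharmonic (psh).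
\item[(S2)] (Grauert--Remmert) A psh function on the complement of a divisor that is locally bounded above near the divisor extends uniquely to a psh function across it.
\item[(S3)] The coefficients of a positive $(1,1)$-current $S$ are measures, and their absolutely continuous parts form a measurable $(1,1)$-form $S_{ac}\ge0$. On a compact K\"ahler manifold of dimension $n$, $\operatorname{vol}(L)\ge\int S_{ac}^n$ for every closed positive current $S$ in $c_1(L)$ \cite{Boucksom}.
\end{enumerate}

\begin{proof}[Proof of {\rm(3)}]
Write $d\zeta=d\zeta_1\wedge\dots\wedge d\zeta_n$ on $\mathbb D$. By (D3), both $\omega_h^n$ and $B\,i^{n^2}d\zeta\wedge d\bar\zeta$ are $G$-invariant volume forms, so by transitivity $\omega_h^n=c_{\mathbb D}\,B\,i^{n^2}d\zeta\wedge d\bar\zeta$ with a constant $c_{\mathbb D}>0$. On a chart $U=U_\nu$ the form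
\[
\xi=\frac{dz_1}{z_1}\wedge\dots\wedge\frac{dz_a}{z_a}\wedge dz_{a+1}\wedge\dots\wedge dz_n
\]
is a frame of $K_{\overline{\mathcal M}}+D$. Define $F\ge0$ on $U\cap\mathcal M$ by $p^*\omega_h^n=F\,i^{n^2}\xi\wedge\bar\xi$. On a simply connected open subset of $U\cap\mathcal M$ choose a branch of $p$ and let $J$ be its Jacobian determinant in the coordinates $z$ and $\zeta$. Then $F=c_{\mathbb D}\,B(p)\,|J|^2\prod_{j\le a}|z_j|^2$. The holomorphic form $p^*d\zeta$ on the connected manifold $\mathcal M^u$ is not identically zero, so $J\not\equiv0$. The functions $\log|z_j|^2$ are pluriharmonic off $D$. Hence $\log F$ is psh and $\not\equiv-\infty$ on $U\cap\mathcal M$, and by the Poincar\'e--Lelong formula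
\begin{equation}\label{eq:curv}
i\partial\bar\partial\log F=p^*\omega_h+2\pi[\operatorname{div}J]\qquad\text{on }U\cap\mathcal M .
\end{equation}

Since $i^{n^2}\xi\wedge\bar\xi=2^n\prod_{j\le a}|z_j|^{-2}$ times Lebesgue measure, the volume form of $g_U$ is $2^{-n}\prod_{j\le a}(\log|z_j|)^{-2}\prod_{j>a}(1-|z_j|^2)^{-2}\,i^{n^2}\xi\wedge\bar\xi$. By Lemma~\ref{lem:schwarz}, $p^*\omega_h^n$ is at most a constant times this form. So $F\le C\prod_{j\le a}(\log|z_j|)^{-2}\le C(\log2)^{-2a}$ on $U(\frac12)\cap\mathcal M$, and by (S2) $\log F$ extends to a psh function on $U(\frac12)$. If $\xi=u\,\xi'$ on the overlap of two charts, with $u$ holomorphic and nowhere zero, then $F'=F|u|^2$, which is the compatibility $|\xi|^2=|u|^2|\xi'|^2$ for $|\xi|^2=F^{-1}$. So $|\xi|^2=F^{-1}$ is a singular Hermitian metric on $K_{\overline{\mathcal M}}+D$, and by (S1) its curvature current $\Theta$ is positive and represents $2\pi c_1(K_{\overline{\mathcal M}}+D)$.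

On the open set $\{F>0\}\subset\mathcal M$, whose complement in $\overline{\mathcal M}$ has measure zero, $\Theta$ equals the smooth form $p^*\omega_h$ by \eqref{eq:curv}. So $\Theta_{ac}=p^*\omega_h$ almost everywhere, and (S3) for $S=\Theta/2\pi$ gives $\int_{\mathcal M}p^*\omega_h^n\le(2\pi)^n\operatorname{vol}(K_{\overline{\mathcal M}}+D)$. The left side is $n!\int_{\mathcal M}p^*\mathrm{vol}$, so (2) gives the inequality. Its left side is positive, whence bigness.

For sharpness, every $\mathbb D$ has a torsion-free cocompact lattice $\Gamma$ \cite{Borel}. Take $\mathcal M=\Gamma\backslash\mathbb D$, $p=\mathrm{id}$, $\Lambda=\Gamma$ and $D=\emptyset$, so that $c=1$. The metric above is now smooth with curvature $\omega_h>0$. So $K_{\mathcal M}$ is ample and $\mathcal M$ is projective by Kodaira's embedding theorem, and both sides equal $\int_{\mathcal M}\omega_h^n=(2\pi)^nK_{\mathcal M}^n$.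
\end{proof}

\begin{remark}
For $n=1$, (S3) is not needed: $\Theta-p^*\omega_h$ is a positive measure, and $\Theta$ has total mass $2\pi\deg(K_{\overline{\mathcal M}}+D)$. Two cases show what is lost. In Example~\ref{ex:punct}, $c=1$ and $Y$ has area $2\pi(2g-2)$ by the Gauss--Bonnet formula, while the bound is $2\pi(2g-2+s)$; near a removed point $F$ is $|z|^2$ times a smooth positive function, so $\Theta$ has mass $2\pi$ there. If instead $\mathcal M\to Y$ is a ramified double cover by a compact curve of genus $g'$, the map on fundamental groups is onto, since otherwise the cover would factor through a nontrivial unramified cover and be unramified. So $c=2$, and (3) reads $2(2g-2)\le2g'-2$. This is the Riemann--Hurwitz formula with the ramification term $[\operatorname{div}J]$ of \eqref{eq:curv} discarded.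
\end{remark}

\section{Maps of arbitrary rank}\label{sec:rank}

The \emph{generic rank} of a holomorphic map from a connected manifold is the maximal rank of its differential, which is attained on a dense open set. The $\omega_h^r$-volume of an irreducible analytic set of dimension $r$ is the integral of $\omega_h^r$ over its regular part.

\begin{theorem}\label{thm:C}
Let $\mathcal M$ be the complement of a proper closed analytic subset in a connected compact K\"ahler manifold, $m=\dim\mathcal M$. Let $\rho\colon\pi_1(\mathcal M)\to\operatorname{Aut}(\mathbb D)$ have discrete image $\Gamma$, and let $p\colon\mathcal M^u\to\mathbb D$ be any $\rho$-equivariant holomorphic map, of generic rank $r$. Then there is a unique irreducible closed analytic subset $\widetilde Z\subset\mathbb D$ of dimension $r$ containing $p(\mathcal M^u)$. It is $\Gamma$-invariant, and $\Gamma'\backslash\widetilde Z$ has finite $\omega_h^r$-volume for every torsion-free subgroup $\Gamma'\subset\Gamma$ of finite index. In particular, if $p$ is a submersion at some point (with $m\ge n$ arbitrary), then $\Gamma$ is a lattice in $\operatorname{Aut}(\mathbb D)$.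
\end{theorem}

For example, if $\mathcal M=\Gamma\backslash\Delta$ is a compact curve, $\mathbb D=\Delta^2$, $p(z)=(z,0)$ and $\Gamma$ acts on the first factor, then $\widetilde Z=\Delta\times\{0\}$, while $\Gamma\backslash\mathbb D=\mathcal M\times\Delta$ has infinite volume.

There are two new difficulties. The fibers of $f$ may have positive dimension; we integrate over them against a power of a K\"ahler form, which is closed and positive. And for $r<n$ the target $Z$ is not given but has to be found, although $f$ is not proper. The functional $T$ of Lemma~\ref{lem:degree} becomes a closed positive current, and Siu's theorem extracts the analytic set from it. We recall the terms.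

An $(r,r)$-form is \emph{strongly positive} if at each point it is a nonnegative combination of forms $i\lambda_1\wedge\bar\lambda_1\wedge\dots\wedge i\lambda_r\wedge\bar\lambda_r$ with $\lambda_k$ of type $(1,0)$. Such forms are preserved by wedge products and holomorphic pullbacks, K\"ahler forms are of this kind, and in top degree they are nonnegative. A \emph{current of bidimension $(r,r)$} on $X$ is a continuous linear functional $T$ on compactly supported smooth $2r$-forms that vanishes on forms of pure type other than $(r,r)$. It is \emph{closed} if $T(d\eta)=0$ for all $\eta$, and \emph{positive} if $T(\alpha)\ge0$ for strongly positive $\alpha$; we write $T\ge T'$ if $T-T'$ is positive. Integration over the regular part of an analytic set $Z$ of pure dimension $r$ is a closed positive current $[Z]$. The \emph{Lelong number} of a closed positive $T$ at $x$ is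
\[
\nu(T,x)=\lim_{s\to0}\,(\pi s^2)^{-r}\int_{|z|<s}T\wedge\Big(\frac i2\partial\bar\partial|z|^2\Big)^r
\]
in coordinates centered at $x$. It is monotone in $T$, and $\nu([V],x)=1$ for a point $x$ of a submanifold $V$. Siu's theorem \cite{Siu} states: for $\epsilon>0$, the set $E_\epsilon(T)=\{x:\nu(T,x)\ge\epsilon\}$ is a closed analytic subset of dimension $\le r$, and $T\ge\epsilon[Z]$ for each of its $r$-dimensional irreducible components $Z$.

\begin{proof}[Proof of Theorem~\ref{thm:C}]
If $r=0$, then $p$ is constant, $\widetilde Z$ is its value, and $\Gamma$ is a discrete subgroup of a compact stabilizer, hence finite; all claims hold. Let $r\ge1$. By Hironaka's theorem, a finite sequence of blow-ups with smooth centers over the analytic subset turns it into an SNC divisor without changing $\mathcal M$, and such blow-ups preserve the K\"ahler property. So we are in the setting of Section~\ref{sub:setting}, with a K\"ahler form $\omega$ on $\overline{\mathcal M}$ and an arbitrary torsion-free $\Gamma'$ of finite index.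

\emph{The current.} For compactly supported smooth $2r$-forms $\alpha$ on $X$ put
\[
T(\alpha)=\int_{\mathcal M'}f^*\alpha\wedge\sigma^*\omega^{m-r}.
\]
By Proposition~\ref{prop:stokes}(a) this converges and is continuous in $\alpha$, and by (b) $T$ is closed. Since $f^*$ preserves types, $T$ has bidimension $(r,r)$. For strongly positive $\alpha$ the integrand is nonnegative everywhere, so $T$ is positive. For smooth compactly supported $0\le\psi_k\uparrow1$ on $X$, Proposition~\ref{prop:stokes}(a) gives
\begin{equation}\label{eq:mass}
\sup_kT(\psi_k\omega_h^r)\le\int_{\mathcal M'}f^*\omega_h^r\wedge\sigma^*\omega^{m-r}<\infty .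
\end{equation}

\emph{A lower bound on a piece of the image.} Near a point where $f$ has rank $r$ the rank is constant. The constant rank theorem gives a product of polydiscs $A=A'\times A''$, relatively compact in a coordinate chart of $\mathcal M'$, with $\dim A'=r$ and $f(z',z'')=\iota(z')$, where $\iota$ embeds $A'$ onto a closed submanifold $V$ of an open set $W\subset X$. On $A$ the form $\sigma^*\omega$ dominates a positive multiple of the Euclidean K\"ahler form, so $\int_{\{z'\}\times A''}\sigma^*\omega^{m-r}\ge\epsilon$ for some $\epsilon>0$ and all $z'\in A'$ (for $m=r$ the integral is $1$). For strongly positive $\alpha$ with compact support in $W$, Fubini's theorem gives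
\[
T(\alpha)\ge\int_Af^*\alpha\wedge\sigma^*\omega^{m-r}=\int_{A'}\Big(\int_{\{z'\}\times A''}\sigma^*\omega^{m-r}\Big)\iota^*\alpha\ge\epsilon\int_V\alpha .
\]
So $T\ge\epsilon[V]$ on $W$, and $V\subset E_\epsilon(T)$.

\emph{The analytic set in $X$.} The manifold $V$ is covered by the countably many irreducible components of $E_\epsilon(T)$, which are closed. By Baire's theorem one component $Z$ contains a nonempty open subset $V_0$ of $V$, so $\dim Z=r$. The analytic subset $f^{-1}(Z)$ of the connected manifold $\mathcal M'$ contains the open set $\iota^{-1}(V_0)\times A''$, so it is all of $\mathcal M'$; that is, $f(\mathcal M')\subset Z$. From $T\ge\epsilon[Z]$ we get $\epsilon\int_{Z_{\mathrm{reg}}}\psi_k\omega_h^r\le T(\psi_k\omega_h^r)$, and \eqref{eq:mass} with monotone convergence shows that $Z$ has finite $\omega_h^r$-volume.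

\emph{Lifting to $\mathbb D$.} The set $q^{-1}(Z)$ is closed analytic of pure dimension $r$ and contains $p(\mathcal M^u)$. So $\mathcal M^u$ is the union of the preimages under $p$ of its countably many irreducible components. By Baire's theorem one preimage has an interior point, hence equals $\mathcal M^u$; call the component $\widetilde Z$. It is unique with the stated property: two distinct irreducible closed analytic sets of dimension $r$ meet in dimension $<r$, whereas $p(\mathcal M^u)$ contains an $r$-dimensional submanifold. In particular $\widetilde Z$ does not depend on $\Gamma'$. For $\gamma\in\Gamma$, equivariance gives $\gamma\widetilde Z\supset\gamma p(\mathcal M^u)=p(\mathcal M^u)$, so $\gamma\widetilde Z=\widetilde Z$ by uniqueness. Consequently $q^{-1}(q(\widetilde Z))=\widetilde Z$, and as $q$ is a holomorphic covering, $q(\widetilde Z)=\Gamma'\backslash\widetilde Z$ is a closed analytic subset of dimension $r$ of the irreducible set $Z$. Hence $\Gamma'\backslash\widetilde Z=Z$, which has finite volume.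

If $p$ is a submersion somewhere, then $r=n$ and $\widetilde Z=\mathbb D$. So $\Gamma'\backslash\mathbb D$ has finite volume, and $\Gamma$ is a lattice by Lemma~\ref{lem:covol}.
\end{proof}

\section{A converse}\label{sec:converse}

Up to finite index, every lattice arises as in Theorem~\ref{thm:A}. Here the proof rests on structure theorems for lattices.

\begin{proposition}\label{prop:D}
A discrete subgroup $\Lambda\subset\operatorname{Aut}(\mathbb D)$ is a lattice if and only if some subgroup of finite index in $\Lambda$ equals $\rho(\pi_1(\mathcal M))$ for a triple $(\mathcal M,\rho,p)$ as in Theorem~\ref{thm:A}.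
\end{proposition}

\begin{proof}
If such a subgroup exists, it is a lattice by Theorem~\ref{thm:A}, and so is $\Lambda$ by Lemma~\ref{lem:covol}(b).

Conversely, let $\Lambda$ be a lattice. It suffices to find a torsion-free subgroup $\Lambda'$ of finite index such that the manifold $\mathcal M=\Lambda'\backslash\mathbb D$ is quasi-projective: by (D1) $\mathbb D$ is simply connected, so $\mathcal M^u=\mathbb D$ and $\pi_1(\mathcal M)=\Lambda'$, and we take $p=\mathrm{id}$ and $\rho$ the inclusion.

Lattices in the semisimple group $G^0$ are finitely generated, so by Lemma~\ref{lem:linear} the lattice $\Lambda\cap G^0$ has a torsion-free subgroup $\Lambda_0$ of finite index. The group $G^0$ has trivial center by Lemma~\ref{lem:linear}, and it is the product of the noncompact simple groups attached to the irreducible factors of $\mathbb D$. A lattice in such a group is \emph{irreducible} if the group has no decomposition $H\times H'$ into nontrivial connected normal subgroups such that the product of the intersections of the lattice with $H$ and $H'$ has finite index in it. By \cite[Ch.~V]{Raghunathan}, the factors can be grouped as $\mathbb D=\prod_j\mathbb D_j$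 so that $\Lambda_j=\Lambda_0\cap G_j$ is an irreducible lattice in $G_j=\operatorname{Aut}(\mathbb D_j)^0$ and $\prod_j\Lambda_j$ has finite index in $\Lambda_0$. A product of quasi-projective varieties is quasi-projective, so we treat each factor.

If $G_j$ has real rank $\ge2$, then $\Lambda_j$ is arithmetic by Margulis' theorem: there are a semisimple algebraic group $\mathbf H$ over $\mathbb Q$ and a surjection $\mathbf H(\mathbb R)^0\to G_j$ with compact kernel such that $\Lambda_j$ is commensurable with the image of $\mathbf H(\mathbb Z)\cap\mathbf H(\mathbb R)^0$. Replacing $\Lambda_j$ by its intersection with that image, we may assume that it is the image of a subgroup of finite index in $\mathbf H(\mathbb Z)$. Then $\Lambda_j\backslash\mathbb D_j$ is quasi-projective by the theorem of Baily and Borel.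

If $G_j$ has real rank $1$, then $\mathbb D_j$ is a complex ball. In dimension $1$, a complete hyperbolic surface of finite area is a compact Riemann surface minus finitely many points. In dimension $\ge2$, $\Lambda_j\backslash\mathbb D_j$ is quasi-projective by Siu--Yau \cite{SiuYau} and Mok \cite{Mok}. So $\Lambda'=\prod_j\Lambda_j$ has the required properties.
\end{proof}

\begin{thebibliography}{9}

\bibitem{Borel} Borel, 1963.

\bibitem{Boucksom} Boucksom, \emph{On the volume of a line bundle}, Internat. J. Math., 2002.

\bibitem{Mok} Mok, 2012.

\bibitem{Raghunathan} Raghunathan, \emph{Discrete Subgroups of Lie Groups}.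

\bibitem{Siu} Siu, Invent. Math., 1974.

\bibitem{SiuYau} Siu and Yau, 1982.

\bibitem{YZ} Chenglong Yu, Zhiwei Zheng, \emph{Calabi-Yau Varieties via Cyclic Covers, and Complex Hyperbolic Structures for their Moduli Spaces}, arXiv:2401.04006 (2024).

\end{thebibliography}
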